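# Swapping two factors: relatively complemented extensions and automorphisms

## 1. The swap on a product of three lattices

Let $A,B,C$ be lattices, let $g:A\to B$ be an isomorphism, and form $L=A\times B\times C$. Define
$$\tau(x,y,z)=(g^{-1}y,\;gx,\;z). \tag{1}$$
This is an automorphism of $L$: each coordinate of $\tau(x,y,z)$ is computed from one coordinate of $(x,y,z)$ by an isomorphism or by the identity, and $\tau\circ\tau=\mathrm{id}$. It exchanges the first two factors and does nothing at all to the third.

We record what $\tau$ does to congruences. For a congruence $\psi$ of $L$ put $\tau(\psi)=\{(\tau u,\tau v):(u,v)\in\psi\}$, which is again a congruence. Let $\kappa_i$ be the relation "equal $i$-th coordinates". Then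
$$\tau(\kappa_1)=\kappa_2,\qquad \tau(\kappa_2)=\kappa_1,\qquad \tau(\zeta)=\zeta\ \text{ for every congruence }\zeta\supseteq\kappa_3. \tag{2}$$
For the first two, $u,v$ have equal first coordinates if and only if $\tau u,\tau v$ have equal second coordinates, because $g$ is a bijection, and symmetrically. For the third, $u$ and $\tau u$ have the same third coordinate, so $(u,\tau u)\in\kappa_3\subseteq\zeta$ for every $u$. Hence $(u,v)\in\zeta$ if and only if $(\tau u,\tau v)\in\zeta$.

Here is what the swap is for. Let $\mathbf 2=\{0<1\}$, $\mathbf 3=\{0<1<2\}$ and $K=\mathbf 3\times\mathbf 3$. Embed $\mathbf 3$ in $\mathbf 2^2$ by $0\mapsto(0,0)$, $1\mapsto(1,0)$, $2\mapsto(1,1)$. Then $K$ becomes the sublattice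
$$K=\{(x_a,x_b,x_c,x_d)\in\mathbf 2^4: x_a\ge x_b,\ x_c\ge x_d\}.$$
The lattice $K$ has an automorphism exchanging its two coordinates, and that automorphism extends to $\mathbf 2^4$: exchange $a$ with $c$ and, at the same time, $b$ with $d$. But $\mathbf 2^4$ also has the automorphism (1) that exchanges $a$ with $c$ only. It sends $(1,1,0,0)\in K$ to $(0,1,1,0)\notin K$. The larger lattice has an automorphism that the smaller one cannot match. We shall see that this happens in every relatively complemented extension of $K$ that keeps the congruences and extends the automorphisms, and that it answers the following question negatively.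

**Problem.** Let $K$ be a lattice such that $\operatorname{Con}_cK$ is a lattice. Does $K$ have a relatively complemented, congruence-preserving, automorphism-preserving extension?

The source of the problem is Friedrich Wehrung, "Forcing extensions of partial lattices", arXiv:math/0501378 (2005). The following known result is quoted with it: every lattice $K$ such that $\operatorname{Con}_cK$ is a lattice has a congruence-preserving embedding into a relatively complemented lattice. So the issue is the automorphisms. We now make every word precise.

## 2. Extensions that preserve congruences and automorphisms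

For a lattice $K$, write $\operatorname{Con}K$ for its lattice of congruences, with least element $0$ (equality) and greatest element $1$. Two textbook facts are used throughout. First, $\operatorname{Con}K$ is a distributive lattice; in particular an element has at most one complement. Second, $\operatorname{Con}K$ is algebraic: its compact elements are the finitely generated congruences, and every congruence is the directed join (here, union) of the compact congruences below it.

**Definition (compact congruences).** $\operatorname{Con}_cK$ is the $\{\vee,0\}$-semilattice of compact, i.e. finitely generated, congruences of $K$.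

For instance, a congruence of a chain is a partition into convex classes. For the chain $\mathbb Z$, such a partition is determined by the set of all $n$ with $n\equiv n+1$, and every subset of $\mathbb Z$ occurs. So $\operatorname{Con}\mathbb Z\cong\mathcal P(\mathbb Z)$, and $\operatorname{Con}_c\mathbb Z$ is the lattice of finite subsets of $\mathbb Z$.

**Definition (relatively complemented).** $L$ is relatively complemented if for all $a\le x\le b$ in $L$ there is $y\in L$ with $x\wedge y=a$ and $x\vee y=b$.

So $\mathbf 2$ and $\mathbf 2^2$ are relatively complemented, and $\mathbf 3$ is not, because its middle element has no complement.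

**Definition (congruence-preserving).** Let $K$ be a sublattice of $L$. Then $L$ is a congruence-preserving extension of $K$ if the map $\operatorname{Con}_cK\to\operatorname{Con}_cL$ sending $\theta$ to the congruence of $L$ generated by $\theta$ is an isomorphism. Equivalently, every congruence of $K$ has exactly one extension to a congruence of $L$, that is, for each $\theta\in\operatorname{Con}K$ there is exactly one $\psi\in\operatorname{Con}L$ with $\psi\cap K^2=\theta$.

Two examples. In $\mathbf 2^2\supset\mathbf 3$ (embedded as above), the four congruences $0,\kappa_1,\kappa_2,1$ of $\mathbf 2^2$ restrict to the four congruences of $\mathbf 3$: $\kappa_1$ collapses $1,2$ only, and $\kappa_2$ collapses $0,1$ only. So this extension is congruence-preserving. On the other hand, let $M_3$ be the lattice with $0,1$ and three atoms, and embed $\mathbf 3$ as $0<p<1$ with $p$ an atom. Since $M_3$ is simple, the congruence of $\mathbf 3$ collapsing only $0,p$ has no extension to $M_3$.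

**Definition (automorphism-preserving).** $L$ is an automorphism-preserving extension of $K$ if every automorphism of $K$ extends to a unique automorphism of $L$ and $K$ is closed under all automorphisms of $L$.

The extension $\mathbf 3\subset\mathbf 2^2$ fails this: the coordinate swap of $\mathbf 2^2$ sends the middle element $(1,0)$ of $\mathbf 3$ to $(0,1)$. Note also that closure, applied to $\tau$ and to $\tau^{-1}$, gives $\tau(K)=K$ for all $\tau\in\operatorname{Aut}L$.

**The two forms of congruence preservation agree.** The purpose of this step is to be able to use unique extensions freely. For $\theta\in\operatorname{Con}K$ let $e(\theta)$ be the congruence of $L$ generated by $\theta$, and for $\psi\in\operatorname{Con}L$ let $r(\psi)=\psi\cap K^2$. By definition $e(\theta)\le\psi$ if and only if $\theta\le r(\psi)$. Hence $e$ preserves all joins. Also, $e$ maps compact congruences to compact ones, since $e(\theta)$ is generated by any set of pairs that generates $\theta$.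

Suppose every $\theta$ has exactly one extension $\bar\theta$, i.e. $r$ is a bijection. Then $\theta\subseteq e(\theta)\subseteq\bar\theta$, so $e(\theta)$ restricts to $\theta$, so $e(\theta)=\bar\theta$. Thus $e$ and $r$ are mutually inverse order-preserving maps, hence isomorphisms between $\operatorname{Con}K$ and $\operatorname{Con}L$, and $e$ restricts to an isomorphism between the compact elements.

Conversely, suppose $e$ restricts to an isomorphism $\operatorname{Con}_cK\to\operatorname{Con}_cL$. Every $\psi\in\operatorname{Con}L$ is a join of compact congruences, each of the form $e(\theta_i)$, so $\psi=e(\bigvee\theta_i)$ and $e$ is surjective. If $e(\theta)\le e(\theta')$ and $\theta_0\le\theta$ is compact, then the compact congruence $e(\theta_0)$ lies below $e(\theta')$, which is the directed join of the $e(\theta_0')$ with $\theta_0'\le\theta'$ compact. So $e(\theta_0)\le e(\theta_0')$ for one such $\theta_0'$, whence $\theta_0\le\theta_0'\le\theta'$. As $\theta$ is the join of its compact parts, $\theta\le\theta'$. So $e$ is an isomorphism $\operatorname{Con}K\to\operatorname{Con}L$. Then $\theta\le r(\psi)\iff e(\theta)\le\psi\iff\theta\le e^{-1}(\psi)$ shows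 $r=e^{-1}$, a bijection.

From now on, for a congruence-preserving extension $L$ of $K$, we write $\bar\theta$ for the unique extension of $\theta$. The map $\theta\mapsto\bar\theta$ is an isomorphism of complete lattices $\operatorname{Con}K\to\operatorname{Con}L$.

**Automorphisms act compatibly.** This step transports information from $L$ back to $K$. Let $\tau\in\operatorname{Aut}L$ with $\tau(K)=K$. Then
$$\tau(\bar\theta)=\overline{\tau|_K(\theta)}\qquad(\theta\in\operatorname{Con}K). \tag{3}$$
Indeed, a pair in $\tau(\bar\theta)\cap K^2$ is $(\tau u,\tau v)$ with $(u,v)\in\bar\theta$ and $\tau u,\tau v\in K$. Since $\tau(K)=K$, this forces $u,v\in K$, so $(u,v)\in\theta$. Conversely $\tau|_K(\theta)\subseteq\tau(\bar\theta)$. So $\tau(\bar\theta)$ restricts to $\tau|_K(\theta)$, and extensions are unique.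

## 3. Small chains, rigid factors, and the trouble with $\mathbf 3\times\mathbf 3$

The lattices $\mathbf 2$ and $\mathbf 2^2$ are relatively complemented, so $L=K$ works for them.

For $K=\mathbf 3$ the extension $\mathbf 2^2$ fails because of the coordinate swap. A sensible repair is to make the two factors different. Suppose $S$ is a bounded, simple, relatively complemented lattice with more than one element, with no automorphism except the identity, and not isomorphic to $\mathbf 2$ (Lemma 4 will provide many). Let $L=\mathbf 2\times S$ and embed $\mathbf 3$ as $(0,0)<(1,0)<(1,1)$. Complements can be taken coordinatewise, so $L$ is relatively complemented.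

Its congruences come from the factors. For any congruence $\theta$ of a product of two lattices, distributivity gives
$$\theta=\theta\vee(\kappa_1\wedge\kappa_2)=(\theta\vee\kappa_1)\wedge(\theta\vee\kappa_2),$$
and a congruence above $\kappa_i$ is pulled back from the $i$-th factor. As both factors are simple, $\operatorname{Con}L=\{0,\kappa_1,\kappa_2,1\}$, and these restrict bijectively to the four congruences of $\mathbf 3$, as before. An automorphism of $L$ permutes $\kappa_1,\kappa_2$; since $L/\kappa_1\cong\mathbf 2\not\cong S\cong L/\kappa_2$, it fixes both. It then induces automorphisms of $\mathbf 2$ and of $S$, which are identities. So $\operatorname{Aut}L$ is trivial, as is $\operatorname{Aut}\mathbf 3$, and $L$ is an extension as in the Problem.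

Now try the same for $K=\mathbf 3\times\mathbf 3$: replace $\mathbf 2^4$ by $S_a\times S_b\times S_c\times S_d$ with rigid simple factors. We may choose $S_a\not\cong S_b$ and $S_c\not\cong S_d$, which removes some unwanted swaps. But the coordinate exchange $\sigma$ of $K$ takes the kernel of the $a$-coordinate to that of the $c$-coordinate. If $\sigma$ is to extend, the extension carries $S_a$ isomorphically onto $S_c$, and this is the exact point where the repair stops: the swap (1) of the factors $a,c$ alone is an automorphism of the product, and we saw it move $(1,1,0,0)$ out of $K$. (Choosing $g:S_a\to S_c$ to preserve $0$ and $1$ is automatic, since isomorphisms of bounded lattices do.)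

So no product of four simple factors can work. To get a negative answer we must show that an arbitrary relatively complemented, congruence-preserving extension splits enough for the swap to exist. That is where relative complementation enters.

## 4. Permuting congruences split a lattice

Congruences $\alpha,\beta$ permute if $\alpha\circ\beta=\beta\circ\alpha$, where $a\,(\alpha\circ\beta)\,c$ means $a\,\alpha\,b\,\beta\,c$ for some $b$. In that case $\alpha\circ\beta$ is an equivalence relation, in fact $\alpha\vee\beta=\alpha\circ\beta$. On $\mathbf 3$ the congruences $\alpha$ (collapse $0,1$) and $\beta$ (collapse $1,2$) do not permute: $0\,\alpha\,1\,\beta\,2$, but the $\beta$-class of $0$ is $\{0\}$, and $0$ and $2$ are not $\alpha$-related.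

**Lemma 1 (Dilworth).** Congruences of a relatively complemented lattice permute.

**Proof.** Let $\alpha,\beta$ be congruences. It suffices to show $\alpha\circ\beta\subseteq\beta\circ\alpha$, for all $\alpha,\beta$.

**Step 1: chains.** We first treat comparable elements, where a relative complement can be used directly. Let $a\le b\le c$ with $a\,\alpha\,b\,\beta\,c$, and let $d$ be a relative complement of $b$ in $[a,c]$. Then
$$a=b\wedge d\ \beta\ c\wedge d=d,\qquad c=b\vee d\ \alpha\ a\vee d=d,$$
so $a\,\beta\,d\,\alpha\,c$.

**Step 2: the general case.** We reduce to Step 1 by going up to a common upper bound from both ends. Let $a\,\alpha\,b\,\beta\,c$ and $u=a\vee b\vee c$. Joining $a\,\alpha\,b$ with $a$ gives $a\,\alpha\,a\vee b$, and joining $b\,\beta\,c$ with $a\vee b$ gives $a\vee b\,\beta\,u$. By Step 1 there is $d_1\le u$ with $a\,\beta\,d_1\,\alpha\,u$. Likewise $c\,\beta\,b\vee c\,\alpha\,u$, so Step 1 with the roles of $\alpha,\beta$ exchanged gives $d_2\le u$ with $c\,\alpha\,d_2\,\beta\,u$. Put $d=d_1\wedge d_2$. Then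
$$d=d_1\wedge d_2\ \beta\ d_1\wedge u=d_1\ \beta\ a,\qquad d=d_1\wedge d_2\ \alpha\ u\wedge d_2=d_2\ \alpha\ c.$$
So $a\,\beta\,d\,\alpha\,c$. $\square$

**Lemma 2.** Let the congruences of $L$ permute, and let $\psi_1,\dots,\psi_n\in\operatorname{Con}L$ satisfy $\psi_i\vee\psi_j=1$ for $i\ne j$. Then the canonical map $L\to\prod_iL/\psi_i$ is surjective.

**Proof.** We solve the congruences $w\,\psi_i\,u_i$ simultaneously, by induction on $n$; the case $n=1$ is clear. Given $u_1,\dots,u_n$, induction gives $u$ with $u\,\psi_i\,u_i$ for $i<n$. Put $\psi=\psi_1\wedge\dots\wedge\psi_{n-1}$. By distributivity $\psi\vee\psi_n=\bigwedge_{i<n}(\psi_i\vee\psi_n)=1$, and since congruences permute, $\psi\circ\psi_n=1$. So there is $w$ with $u\,\psi\,w\,\psi_n\,u_n$. Then $w\,\psi_i\,u\,\psi_i\,u_i$ for $i<n$, and $w\,\psi_n\,u_n$. $\square$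

## 5. Exchanging two atoms of $\operatorname{Con}K$ and fixing what is disjoint from them

**Theorem A.** Let $L$ be a congruence-preserving extension of $K$ whose congruences permute (e.g. $L$ relatively complemented). Assume every automorphism of $K$ extends to one of $L$, and $\tau(K)=K$ for all $\tau\in\operatorname{Aut}L$. Let $\alpha\ne\beta$ be atoms of $\operatorname{Con}K$ with complements $\alpha',\beta'$ in $\operatorname{Con}K$, and suppose $\sigma(\alpha)=\beta$ for some $\sigma\in\operatorname{Aut}K$. Then there is $\rho\in\operatorname{Aut}K$ with $\rho(\alpha)=\beta$, $\rho(\beta)=\alpha$, and $\rho(\gamma)=\gamma$ for every $\gamma\in\operatorname{Con}K$ with $\gamma\le\alpha'\wedge\beta'$.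

**Proof.**

**Step 1: a decomposition of $L$ into three factors.** We want to write $L$ as the product needed for (1). Put $\delta=\alpha\vee\beta$. Distinct atoms have $\alpha\wedge\beta=0$, so
$$\alpha=\alpha\wedge(\beta\vee\beta')=(\alpha\wedge\beta)\vee(\alpha\wedge\beta')=\alpha\wedge\beta',$$
i.e. $\alpha\le\beta'$; symmetrically $\beta\le\alpha'$. Hence
$$\alpha'\vee\beta'\ge\alpha'\vee\alpha=1,\qquad \alpha'\vee\delta\ge\alpha'\vee\alpha=1,\qquad \beta'\vee\delta\ge\beta'\vee\beta=1,$$
$$\alpha'\wedge\beta'\wedge\delta=(\alpha'\wedge\beta'\wedge\alpha)\vee(\alpha'\wedge\beta'\wedge\beta)=0.$$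
Since $\theta\mapsto\bar\theta$ is a lattice isomorphism, the same relations hold among the extensions. Write $\bar\alpha'$ for $\overline{\alpha'}$ and $\bar\beta'$ for $\overline{\beta'}$. By Lemma 2 the canonical map
$$L\to L/\bar\alpha'\times L/\bar\beta'\times L/\bar\delta$$
is surjective, and it is injective because $\bar\alpha'\wedge\bar\beta'\wedge\bar\delta=0$. Identify $L$ with this product. Then $\kappa_1=\bar\alpha'$, $\kappa_2=\bar\beta'$, $\kappa_3=\bar\delta$.

**Step 2: an isomorphism between the first two factors.** This is the role of $\sigma$. Extend $\sigma$ to $\bar\sigma\in\operatorname{Aut}L$. By (3), $\bar\sigma(\bar\alpha)=\overline{\sigma(\alpha)}=\bar\beta$. The automorphism of $\operatorname{Con}L$ induced by $\bar\sigma$ sends the complement $\bar\alpha'$ of $\bar\alpha$ to a complement of $\bar\beta$, and complements are unique, so $\bar\sigma(\bar\alpha')=\bar\beta'$. Therefore $\bar\sigma$ induces an isomorphism $g:L/\bar\alpha'\to L/\bar\beta'$. Let $\tau\in\operatorname{Aut}L$ be the swap (1) for this $g$.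

**Step 3: $\tau$ exchanges $\bar\alpha$ and $\bar\beta$.** We express these two congruences through the $\kappa_i$. By distributivity $\beta'\wedge\delta=(\beta'\wedge\alpha)\vee(\beta'\wedge\beta)=\alpha$ and $\alpha'\wedge\delta=\beta$. Hence $\bar\alpha=\kappa_2\wedge\kappa_3$ and $\bar\beta=\kappa_1\wedge\kappa_3$. By (2), $\tau(\bar\alpha)=\kappa_1\wedge\kappa_3=\bar\beta$ and $\tau(\bar\beta)=\kappa_2\wedge\kappa_3=\bar\alpha$.

**Step 4: $\tau$ fixes $\bar\gamma$ whenever $\gamma\le\alpha'\wedge\beta'$.** This is the locality of the swap. By distributivity
$$(\gamma\vee\delta)\wedge(\alpha'\wedge\beta')=(\gamma\wedge\alpha'\wedge\beta')\vee(\delta\wedge\alpha'\wedge\beta')=\gamma\vee0=\gamma,$$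
so $\bar\gamma=(\bar\gamma\vee\kappa_3)\wedge(\kappa_1\wedge\kappa_2)$. By (2), $\tau$ fixes $\bar\gamma\vee\kappa_3$, since it contains $\kappa_3$, and fixes $\kappa_1\wedge\kappa_2$, since it exchanges $\kappa_1$ and $\kappa_2$. So $\tau(\bar\gamma)=\bar\gamma$.

**Step 5: return to $K$.** By hypothesis $\tau(K)=K$, so $\rho=\tau|_K$ is an automorphism of $K$. By (3), $\overline{\rho(\alpha)}=\tau(\bar\alpha)=\bar\beta$, so $\rho(\alpha)=\beta$. In the same way $\rho(\beta)=\alpha$ and $\rho(\gamma)=\gamma$ for $\gamma\le\alpha'\wedge\beta'$. $\square$

## 6. The negative answer for $\mathbf 3\times\mathbf 3$ and $\mathbb Z$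

**Corollary 1.** Neither $K=\mathbf 3\times\mathbf 3$ nor $K=\mathbb Z$ has a relatively complemented, congruence-preserving, automorphism-preserving extension, although $\operatorname{Con}_cK$ is a lattice in both cases. So the answer to the Problem is no.

**Proof for $\mathbf 3\times\mathbf 3$.** We need the congruences and the automorphisms of $K$, then we apply Theorem A.

By the computation in Section 3, every congruence of $\mathbf 3\times\mathbf 3$ is given by a congruence on each coordinate. Hence $\operatorname{Con}_cK=\operatorname{Con}K\cong(\operatorname{Con}\mathbf 3)^2\cong\mathbf 2^4$, a Boolean lattice. Its atoms are $a$ (collapse $0,1$ in the first coordinate), $b$ (collapse $1,2$ in the first coordinate), and $c,d$ (the same in the second coordinate).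

The join-irreducible elements of $K$ are $(1,0),(2,0),(0,1),(0,2)$. An automorphism permutes the two atoms $(1,0),(0,1)$ of the lattice $K$. If it fixes them, it also fixes $(2,0)$, the only other join-irreducible above $(1,0)$, and likewise $(0,2)$; as every element is a join of join-irreducibles (the least element being the empty join), the automorphism is the identity. If it exchanges the two atoms, then its composition with the coordinate swap $\sigma$ fixes them, so it equals $\sigma$. Hence $\operatorname{Aut}K=\{\mathrm{id},\sigma\}$, and $\sigma$ acts on the atoms of $\operatorname{Con}K$ by $a\leftrightarrow c$, $b\leftrightarrow d$.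

Suppose an extension as in the Problem existed. By Lemma 1 its congruences permute, so Theorem A applies with $\alpha=a$, $\beta=c=\sigma(a)$, and $\gamma=b$; indeed $b\le a'\wedge c'$ because the atom $b$ is different from $a$ and $c$. We get $\rho\in\operatorname{Aut}K$ with $\rho(a)=c$ and $\rho(b)=b$. But $\mathrm{id}(a)=a\ne c$ and $\sigma(b)=d\ne b$, a contradiction.

**Proof for $\mathbb Z$.** As seen in Section 2, $\operatorname{Con}\mathbb Z\cong\mathcal P(\mathbb Z)$ and $\operatorname{Con}_c\mathbb Z$ is the lattice of finite subsets. The automorphisms of the chain $\mathbb Z$ are the translations, and they act on $\mathcal P(\mathbb Z)$ by translation. The atoms $\{0\}$ and $\{1\}$ have complements, and translation by $1$ takes the first to the second. If an extension as in the Problem existed, Theorem A would give a translation that interchanges $0$ and $1$. A translation taking $0$ to $1$ takes $1$ to $2$, so this is impossible. $\square$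

The argument uses neither the uniqueness of the extended automorphisms nor more of relative complementation than permutability of congruences.

The rest of the lecture determines exactly which locally finite distributive lattices do have such an extension. The negative half generalizes Theorem A from one swap to arbitrary rearrangements of factors; the positive half carries out the repair by rigid factors from Section 3.

## 7. Homomorphisms onto $\mathbf 2$ and the group $\Gamma(K)$

Let $K$ be a distributive lattice all of whose intervals are finite. Let $X$ be the set of surjective homomorphisms $x:K\to\mathbf 2=\{0,1\}$. Each $x$ is determined by its kernel: if $s,t$ lie in different classes of $\ker x$, then $s\wedge t$ has value $0$ and $s\vee t$ has value $1$, so we can tell which class is which. The group $\operatorname{Aut}K$ acts on $X$ by $\sigma x=x\circ\sigma^{-1}$. Thus $(\sigma x)(\sigma a)=x(a)$, and therefore $\sigma(\ker x)=\ker(\sigma x)$.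

Write $=^*$ for equality up to finitely many exceptions, both for subsets of $X$ and for functions on $X$. Fix $e\in K$ and put $E=\{x\in X:x(e)=1\}$.

**Definition (the group $\Gamma(K)$).**
$$\Gamma(K)=\{\pi\in\operatorname{Sym}(X):\pi O=O\text{ for every }\operatorname{Aut}K\text{-orbit }O\subseteq X,\ \ \pi E=^*E\}.$$

For $K=\mathbb Z$, the elements of $X$ are $x_n$ $(n\in\mathbb Z)$ with $x_n(t)=1$ if and only if $t>n$. Translation by $k$ sends $x_n$ to $x_{n+k}$, so there is a single orbit. With $e=0$ we get $E=\{x_n:n<0\}$. The transposition exchanging $x_0$ and $x_1$ is in $\Gamma(\mathbb Z)$ and is not a translation. The reflection $x_n\mapsto x_{-n}$ is not in $\Gamma(\mathbb Z)$, since it takes $E$ to $\{x_n:n>0\}$. For the chain $\mathbb N$ the only automorphism is the identity, all orbits are singletons, and $\Gamma(\mathbb N)$ is trivial.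

We use the prime filter theorem in the following form: if $a\ne b$ in a distributive lattice, some homomorphism to $\mathbf 2$ separates $a$ from $b$ (and is then surjective).

**Lemma 3.**
(i) Any $a,b\in K$ satisfy $x(a)=x(b)$ for all but finitely many $x\in X$, and $a=b$ if this holds for all $x$.
(ii) $Y\mapsto\theta_Y=\{(a,b)\in K^2:x(a)=x(b)\text{ for all }x\notin Y\}$ is an isomorphism $\mathcal P(X)\to\operatorname{Con}K$. Hence $\operatorname{Con}_cK\cong\operatorname{Fin}(X)$, the finite subsets of $X$, and this is a lattice.
(iii) Every $\sigma\in\operatorname{Aut}K$ acts on $X$ as an element of $\Gamma(K)$, and the action is faithful.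

**Proof of (i).** We show that an $x$ separating $a$ and $b$ is determined by finitely much data. If $x(a)\ne x(b)$, then $x(a\wedge b)=0$ and $x(a\vee b)=1$, so for all $t\in K$
$$x(t)=(x(t)\vee0)\wedge1=x\big((t\vee(a\wedge b))\wedge(a\vee b)\big).$$
The element on the right lies in the interval $[a\wedge b,a\vee b]$. So $x$ is determined by its restriction to this finite interval, and there are only finitely many maps from it to $\{0,1\}$. The second statement is the prime filter theorem.

**Proof of (ii).** First we show that every congruence is some $\theta_Y$. Let $\psi\in\operatorname{Con}K$. The quotient $K/\psi$ is distributive, so its points are separated by homomorphisms onto $\mathbf 2$. Pulling these back to $K$, we see that $\psi$ is the intersection of the kernels $\ker x\supseteq\psi$ with $x\in X$. So $\psi=\theta_Y$ with $Y=\{x\in X:\psi\not\subseteq\ker x\}$.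

Next we show that $Y$ can be recovered from $\theta_Y$, namely that $\theta_Y\subseteq\ker y$ if and only if $y\notin Y$. If $y\notin Y$ the inclusion holds by definition. Let $y\in Y$. As $y$ is surjective, there are $a<b$ with $y(a)=0$ and $y(b)=1$ (take the meet and join of two elements with different values). The interval $[a,b]$ is finite, so a maximal chain in it contains a covering pair $c\prec c'$ with $y(c)=0$, $y(c')=1$. Suppose some $z\ne y$ in $X$ also has $z(c)=0$, $z(c')=1$. Choose $t$ with $y(t)\ne z(t)$ and put $t'=(t\vee c)\wedge c'$. Then $y(t')=y(t)\ne z(t)=z(t')$. One of these values is $0$, so $t'\ne c'$; the other is $1$, so $t'\ne c$. Thus $c<t'<c'$, a contradiction. Since $z(c)\le z(c')$ always, we conclude $z(c)=z(c')$ for all $z\ne y$. So $(c,c')\in\theta_{\{y\}}\subseteq\theta_Y$ while $(c,c')\notin\ker y$.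

Hence $Y\mapsto\theta_Y$ is a bijection. It clearly preserves order. If $\theta_Y\subseteq\theta_{Y'}$ and $y\in Y\setminus Y'$, then $\theta_Y\subseteq\theta_{Y'}\subseteq\ker y$, contradicting what was just shown; so $Y\subseteq Y'$. It is therefore an isomorphism. Compact congruences are the compact elements of $\operatorname{Con}K$, and the compact elements of $\mathcal P(X)$ are the finite subsets.

**Proof of (iii).** Orbits are preserved by definition. For the set $E$: $y\in\sigma E$ if and only if $(\sigma^{-1}y)(e)=1$, and $(\sigma^{-1}y)(e)=y(\sigma e)$. So $\sigma E=\{y:y(\sigma e)=1\}=^*E$ by (i) applied to $\sigma e$ and $e$. If $\sigma$ acts trivially on $X$, then $x(\sigma a)=(\sigma^{-1}x)(a)=x(a)$ for all $x$ and $a$, so $\sigma a=a$ by (i). $\square$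

## 8. Rigid simple lattices from linear spaces

The repair of Section 3 needs a supply of pairwise different rigid factors, one for each orbit of $X$, and the number of orbits is not bounded in advance.

**Lemma 4.** There is a proper class of pairwise non-isomorphic lattices that are bounded, simple, relatively complemented, have more than one element, and have no automorphism except the identity.

**Definition (the lattice $S(P,T)$).** Let $P$ be a set and $T\ne\varnothing$ a set of proper subsets of $P$, called blocks, each with at least $3$ elements, any two distinct ones meeting in at most one point. Assume that any two points are linked by a sequence of points in which consecutive ones lie in a common block (connectedness). Call lines the blocks and the pairs of points contained in no block. Let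
$$S(P,T)=\{\varnothing\}\cup\{\text{singletons}\}\cup\{\text{lines}\}\cup\{P\},$$
ordered by inclusion.

Any two points lie on exactly one line: either in exactly one block, in which case their pair is not a line, or in none, in which case their pair is a line. So distinct lines meet in at most one point. No line is $P$, since blocks are proper and $P$ has more than $3$ points. Hence $S(P,T)$ is closed under intersections and contains $P$, so it is a bounded lattice whose meet is intersection. The join of two distinct points is the line through them. A line is properly contained only in $P$, because two distinct lines share at most one point and each has at least two.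

Connectedness is what makes the lattice simple. For $P=\{1,2,3,4\}$ and $T=\{123\}$ it fails, and the ten closed sets $\varnothing,1,2,3,4,123,14,24,34,P$ form a lattice isomorphic to $M_3\times\mathbf 2$ (send a set to its intersection with $\{1,2,3\}$ and to whether it contains $4$), which is not simple.

**Proof of Lemma 4.**

**Step 1: $S(P,T)$ is relatively complemented.** Let $a\le x\le b$. If $x=a$ take $y=b$, and if $x=b$ take $y=a$. For $a<x<b$ there are four cases.

- $b$ is a line. Then $a=\varnothing$ and $x$ is a singleton; let $y$ be another singleton inside $b$.
- $a=\varnothing$, $b=P$, $x=\{p\}$. Choose $q\ne p$, then $r$ not on the line $pq$, and let $y$ be the line $qr$. It omits $p$: otherwise it would share $p,q$ with the line $pq$ and equal it, but $r\notin pq$. So $x\wedge y=\varnothing$, and $x\vee y$ properly contains a line, so it is $P$.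
- $a=\varnothing$, $b=P$, $x$ a line. Let $y$ be a singleton consisting of a point off $x$.
- $a=\{p\}$, $b=P$, $x$ a line through $p$. Let $y$ be the line joining $p$ to a point off $x$. Then $y\ne x$, so $x\wedge y=\{p\}$ and $x\vee y=P$.

**Step 2: $S(P,T)$ is simple.** Let $\theta$ be a congruence other than equality. We collapse one point to $\varnothing$, then all points, then everything. There are $u<v$ with $u\,\theta\,v$. Let $y$ be a complement of $u$ in $[\varnothing,v]$. Then $\varnothing=u\wedge y\;\theta\;v\wedge y=y$, and $y\ne\varnothing$ since $u\vee y=v\ne u$. Pick $p\in y$; meeting with $\{p\}$ gives $\varnothing\,\theta\,\{p\}$. If $q\ne p$ lies in a common block with $p$, let $r$ be a third point of that block. The join $\{p\}\vee\{r\}$ is this block, which contains $q$, so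
$$\{q\}=\{q\}\wedge(\{p\}\vee\{r\})\ \theta\ \{q\}\wedge(\varnothing\vee\{r\})=\{q\}\wedge\{r\}=\varnothing.$$
By connectedness every point is $\theta$-equivalent to $\varnothing$. Since $P$ is the join of three points (two points and a point off their line), $\varnothing\,\theta\,P$, so $\theta=1$.

**Step 3: isomorphisms come from points and blocks.** This reduces lattice rigidity to combinatorics. A lattice isomorphism $S(P,T)\to S(P',T')$ maps atoms to atoms, hence gives a bijection $h:P\to P'$; since the points of an element are the atoms below it, the isomorphism sends each $A$ to $h(A)$. It maps lines to lines, and blocks are the lines with at least $3$ points, so $h$ is an isomorphism of pairs $(P,T)\to(P',T')$. Thus if $(P,T)$ is rigid then so is $S(P,T)$, and non-isomorphic pairs give non-isomorphic lattices.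

**Step 4: a rigid configuration.** We need a small rigid gadget with two distinguished points. Let $C$ have points $1,\dots,9$ and the blocks $\{i,i+1,i+3\}$ for $1\le i\le6$:
$$124,\quad235,\quad346,\quad457,\quad568,\quad679.$$
The differences between two points of a block are $1,2,3$, each occurring once; so a pair of points together with its difference determines $i$, and two distinct blocks share at most one point. The points $1,\dots,9$ lie in $1,2,2,3,3,3,2,1,1$ blocks respectively; call this number the degree.

Let $h$ be an automorphism of $C$. The points of degree $1$ are $1,8,9$, with blocks $124$, $568$, $679$. The degrees of the other two points of these blocks are $\{2,3\}$, $\{3,3\}$, $\{3,2\}$. So $h$ fixes $8$ and preserves $\{5,6\}$. The block $679$ of $9$ meets $\{5,6\}$, and the block $124$ of $1$ does not, so $h$ does not exchange $1$ and $9$ and fixes both. The blocks $568$ and $679$ are then preserved, so their common point $6$ is fixed, hence also $5$ and $7$. The block $457$ contains the fixed points $5,7$, so it is preserved and $4$ is fixed; then $3$ is fixed by the block $346$ and $2$ by the block $235$. So $h=\mathrm{id}$.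

**Step 5: one rigid pair for each infinite ordinal.** We use copies of $C$ as arrows that encode the order of an ordinal. For an infinite ordinal $\alpha$ let
$$P_\alpha=\alpha\cup\{(\beta,\gamma,k):\beta<\gamma<\alpha,\ 2\le k\le8\},$$
a disjoint union. For $\beta<\gamma<\alpha$ let $c_{\beta\gamma}$ send $1\mapsto\beta$, $9\mapsto\gamma$, and $k\mapsto(\beta,\gamma,k)$ for $2\le k\le8$. Let $T_\alpha$ consist of all $c_{\beta\gamma}$-images of the blocks of $C$. Call $G_{\beta\gamma}=c_{\beta\gamma}(\{1,\dots,9\})$ a gadget.

The conditions on $(P_\alpha,T_\alpha)$ hold. Blocks have $3$ points and are proper subsets. Two blocks in the same gadget meet in at most one point by Step 4; two different gadgets meet in $\{\beta,\gamma\}\cap\{\beta',\gamma'\}$, which has at most one point, so blocks from different gadgets meet in at most one point. Connectedness: $C$ is connected, since consecutive blocks in the list $124,235,346,457,568,679$ meet (in $2,3,4,5,6$); and any two elements of $\alpha$ lie in a common gadget, while every other point lies in a gadget containing elements of $\alpha$.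

**Step 6: isomorphisms preserve the order of $\alpha$.** Let $h:(P_\alpha,T_\alpha)\to(P_{\alpha'},T_{\alpha'})$ be an isomorphism. We recover from blocks first $\alpha$, then the gadgets, then their direction.

An element of $\alpha$ lies in infinitely many gadgets and in one block of each, so in infinitely many blocks. Any other point lies in a single gadget and in at most $3$ blocks. So $h(\alpha)=\alpha'$.

On $P_\alpha\setminus\alpha$ join two points if they lie in a common block. Blocks do not leave their gadget, and $\{2,\dots,8\}$ is connected by the traces $24,235,346,457,568,67$ of the blocks of $C$. So the components are the sets $I_{\beta\gamma}=\{(\beta,\gamma,k):2\le k\le8\}$. Hence $h(I_{\beta\gamma})=I_{\beta'\gamma'}$ for some $\beta'<\gamma'<\alpha'$.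

Every block of $C$ contains a point of $\{2,\dots,8\}$, so the blocks meeting $I_{\beta\gamma}$ are exactly the six blocks of $G_{\beta\gamma}$, and their union is $G_{\beta\gamma}$. So $h$ maps $G_{\beta\gamma}$ with its blocks isomorphically onto $G_{\beta'\gamma'}$ with its blocks. Then $c_{\beta'\gamma'}^{-1}\circ h\circ c_{\beta\gamma}$ is an automorphism of $C$, hence the identity: $h\circ c_{\beta\gamma}=c_{\beta'\gamma'}$. In particular $h(\beta)=\beta'<\gamma'=h(\gamma)$.

So $h|_\alpha$ is an order isomorphism of ordinals $\alpha\to\alpha'$. Therefore $\alpha=\alpha'$ and $h|_\alpha=\mathrm{id}$. Then $\beta'=\beta$, $\gamma'=\gamma$ and $h\circ c_{\beta\gamma}=c_{\beta\gamma}$ for all $\beta<\gamma$, so $h=\mathrm{id}$. The lattices $S(P_\alpha,T_\alpha)$, for $\alpha$ an infinite ordinal, are as required. $\square$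

## 9. Which locally finite distributive lattices have the extension

**Theorem B.** For a distributive lattice $K$ all of whose intervals are finite, the following are equivalent:

- (B1) $K$ has a relatively complemented, congruence-preserving, automorphism-preserving extension.
- (B2) $K$ has a congruence-preserving extension $L$ with permuting congruences such that every automorphism of $K$ extends to $L$ and $\tau(K)=K$ for all $\tau\in\operatorname{Aut}L$.
- (B3) Every $\pi\in\Gamma(K)$ is induced by an automorphism of $K$, i.e. $\operatorname{Aut}K=\Gamma(K)$.

In particular, a finite distributive lattice $K$ has an extension as in (B1) if and only if $\operatorname{Aut}J(K)=\prod_O\operatorname{Sym}(O)$, where $J(K)$ is the poset of join-irreducibles and $O$ runs over the orbits of $\operatorname{Aut}J(K)$.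

In (B3), $\operatorname{Aut}K$ is regarded as a subgroup of $\Gamma(K)$ by Lemma 3(iii). Before the proof, some instances. For $\mathbf 2^n$ the poset $J(K)$ is an antichain and the condition holds. For a finite chain all orbits are singletons and it holds. For $\mathbf 3\times\mathbf 3$ we have $J(K)=\{a<b\}\sqcup\{c<d\}$ with orbits $\{a,c\}$ and $\{b,d\}$; then $\operatorname{Aut}J(K)$ has $2$ elements and the product has $4$, so the condition fails. For $\mathbb Z$, the transposition exhibited in Section 7 violates (B3).

**Proof.**

**(B1)⇒(B2).** This is Lemma 1.

**(B2)⇒(B3).** We describe $L$ completely as a lattice of functions on $X$, and then rearrange the factors by $\pi$.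

**Step 1: the factors.** For $x\in X$ let $\psi_x=\overline{\ker x}=\bar\theta_{X\setminus\{x\}}$ and $L_x=L/\psi_x$, and write $f_x$ for the image of $f\in L$ in $L_x$. Since $\psi_x$ restricts to $\ker x$, the image of $K$ in $L_x$ is $K/\ker x\cong\mathbf 2$; write it $\{0_x<1_x\}$. For $a\in K$ we have $a_x=1_x$ if and only if $x(a)=1$; in particular $e_x=1_x$ if and only if $x\in E$. Because $\theta\mapsto\bar\theta$ preserves all meets, $\bigcap_x\psi_x=\bar\theta_\varnothing=0$. So $L$ embeds in $\prod_xL_x$.

**Step 2: which functions occur.** We claim
$$L=\Big\{f\in\prod_xL_x: f_x=e_x\text{ for all but finitely many }x\Big\}. \tag{4}$$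
For "$\subseteq$", let $f\in L$. The congruence of $L$ generated by $(e,f)$ is compact in $\operatorname{Con}L\cong\mathcal P(X)$, so it is $\bar\theta_F$ with $F$ finite. For $x\notin F$ we have $\bar\theta_F\le\psi_x$, hence $f_x=e_x$.

For "$\supseteq$", let $f\in\prod_xL_x$ with $f_x=e_x$ off a finite set $F$. The congruences $\psi_x$ $(x\in F)$ and $\bar\theta_F$ have pairwise join $1$: in $\mathcal P(X)$ this says $(X\setminus\{x\})\cup(X\setminus\{x'\})=X$ for $x\ne x'$, and $(X\setminus\{x\})\cup F=X$ for $x\in F$. By Lemma 2 there is $g\in L$ with $g_x=f_x$ for $x\in F$ and $g\;\bar\theta_F\;e$. The latter gives $g_x=e_x$ for $x\notin F$. So $g=f$ and $f\in L$.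

**Step 3: isomorphisms between factors.** Let $\pi\in\Gamma(K)$. For each $x$, the point $\pi x$ lies in the orbit of $x$, so choose $\sigma_x\in\operatorname{Aut}K$ with $\sigma_xx=\pi x$, and extend it to $\bar\sigma_x\in\operatorname{Aut}L$. By (3),
$$\bar\sigma_x(\psi_x)=\overline{\sigma_x(\ker x)}=\overline{\ker(\pi x)}=\psi_{\pi x},$$
so $\bar\sigma_x$ induces an isomorphism $g_x:L_x\to L_{\pi x}$. As $\bar\sigma_x(K)=K$, it maps the image of $K$ onto the image of $K$, so $g_x(0_x)=0_{\pi x}$ and $g_x(1_x)=1_{\pi x}$.

**Step 4: the rearrangement $\tau$.** Define an automorphism $\tau$ of $\prod_xL_x$ by $(\tau f)_{\pi x}=g_x(f_x)$. We check that $\tau(L)=L$. All coordinates of $\tau e$ are $0$'s and $1$'s, and $(\tau e)_{\pi x}=1_{\pi x}$ if and only if $x\in E$, i.e. $\pi x\in\pi E$. So $\tau e$ and $e$ differ exactly on the symmetric difference of $\pi E$ and $E$, which is finite: $\tau e=^*e$. Two functions differ at finitely many places if and only if their $\tau$-images do. So $f=^*e$ if and only if $\tau f=^*\tau e$, that is, if and only if $\tau f=^*e$. By (4), $\tau(L)=L$.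

**Step 5: return to $K$.** Now $\tau|_L\in\operatorname{Aut}L$, so by (B2) $\rho=\tau|_K\in\operatorname{Aut}K$. Since $f_x=g_x'$ for elements $f,g'\in L$ holds precisely when $(\tau f)_{\pi x}=(\tau g')_{\pi x}$ (here $g'_x$ is the $x$-coordinate of $g'$), we have $\tau(\psi_x)=\psi_{\pi x}$. By (3), $\rho(\ker x)=\ker(\pi x)$, i.e. $\ker(\rho x)=\ker(\pi x)$, and so $\rho x=\pi x$ for all $x$. Thus $\rho$ induces $\pi$.

**(B3)⇒(B1).** We build $L$ as in (4) with rigid simple factors that tell different orbits apart.

**Step 1: the construction.** By Lemma 4 choose pairwise non-isomorphic lattices $S_O$ as there, one for each orbit $O\subseteq X$ (for instance, well-order the set of orbits and use distinct infinite ordinals). Put $S_x=S_O$ for $x\in O$. For $a\in K$ let $\hat a=(x(a))_{x\in X}\in\{0,1\}^X\subseteq\prod_xS_x$, and let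
$$L=\Big\{f\in\prod_xS_x:f=^*\hat e\Big\}.$$
This is a sublattice of the product. By Lemma 3(i), $\hat a=^*\hat e$ for all $a\in K$, and $a\mapsto\hat a$ is injective. It is a homomorphism because every $x$ is one. So $K$ embeds in $L$; we identify $a$ with $\hat a$.

**Step 2: $L$ is relatively complemented.** Let $f\le h\le g$ in $L$, and choose a relative complement of $h_x$ in $[f_x,g_x]$ at every coordinate. At almost every coordinate $f_x=g_x=\hat e_x$, so the chosen element is $\hat e_x$, and the result lies in $L$.

**Step 3: the congruences of $L$.** For $Y\subseteq X$ let $\eta_Y=\{(f,g)\in L^2:f_x=g_x\text{ for all }x\notin Y\}$, a congruence. We show every congruence $\psi$ of $L$ has this form. Let $Y=\{y:f_y\ne g_y\text{ for some }(f,g)\in\psi\}$. Clearly $\psi\subseteq\eta_Y$. For the converse, write $h[y{:}s]$ for $h$ with its $y$-coordinate replaced by $s$, and let $y\in Y$.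

Passing to meet and join, there is $(f,g)\in\psi$ with $f\le g$ and $f_y<g_y$. Meet both with $f[y{:}1]$. Since $f\wedge f[y{:}1]=f$ and $g\wedge f[y{:}1]=f[y{:}g_y]$, we get $(f,f[y{:}g_y])\in\psi$. The map $s\mapsto f[y{:}s]$ is a lattice homomorphism $S_y\to L$, so $\{(s,t)\in S_y^2:(f[y{:}s],f[y{:}t])\in\psi\}$ is a congruence of $S_y$. It contains $(f_y,g_y)$, and $S_y$ is simple, so it is all of $S_y^2$. In particular $(f[y{:}0],f[y{:}1])\in\psi$.

Now move this to an arbitrary $h\in L$. Joining with $h[y{:}0]$ gives $((f\vee h)[y{:}0],(f\vee h)[y{:}1])\in\psi$, and meeting with $h[y{:}1]$ gives $(h[y{:}0],h[y{:}1])\in\psi$. Congruence classes are convex, so $(h[y{:}s],h[y{:}t])\in\psi$ for all $s,t\in S_y$.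

Finally, if $(f,g)\in\eta_Y$, then $f$ and $g$ differ at finitely many coordinates, all in $Y$. Changing these one at a time leads from $f$ to $g$ through $\psi$-related elements of $L$. So $\eta_Y\subseteq\psi$, and $\psi=\eta_Y$.

**Step 4: $L$ is a congruence-preserving extension.** Distinct $Y$ give distinct $\eta_Y$, because $(\hat e[y{:}0],\hat e[y{:}1])\in\eta_Y$ if and only if $y\in Y$. So $Y\mapsto\eta_Y$ is a bijection $\mathcal P(X)\to\operatorname{Con}L$, and clearly $\eta_Y\subseteq\eta_{Y'}$ if and only if $Y\subseteq Y'$. On $K$, $\eta_Y$ restricts to $\theta_Y$. Since $Y\mapsto\theta_Y$ is a bijection onto $\operatorname{Con}K$ by Lemma 3(ii), every congruence of $K$ has exactly one extension to $L$.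

**Step 5: the shape of an automorphism of $L$.** We show that automorphisms of $L$ only permute coordinates. Let $\tau\in\operatorname{Aut}L$. The coatoms of $\operatorname{Con}L$ are the $\eta_{X\setminus\{x\}}$, and $\tau$ permutes them, so $\tau(\eta_{X\setminus\{x\}})=\eta_{X\setminus\{\pi x\}}$ for some $\pi\in\operatorname{Sym}(X)$. The map $f\mapsto f_x$ is onto $S_x$ (use $\hat e[x{:}s]$) and has kernel $\eta_{X\setminus\{x\}}$, so $\tau$ induces an isomorphism $S_x\to S_{\pi x}$. As lattices $S_O$ for different orbits are not isomorphic, $x$ and $\pi x$ lie in the same orbit. Then $S_x=S_{\pi x}$, and by rigidity the isomorphism is the identity. So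
$$(\tau f)_{\pi x}=f_x\qquad(f\in L,\ x\in X). \tag{5}$$

**Step 6: $K$ is closed under $\operatorname{Aut}L$, and extensions are unique.** Here (B3) is used. For $\tau,\pi$ as in Step 5, each orbit $O$ satisfies $\pi O\subseteq O$; the orbits partition $X$ and $\pi$ is a bijection, so $\pi O=O$. By (5), $(\tau\hat e)_{\pi x}=x(e)$, so $\tau\hat e$ takes the value $1$ exactly on $\pi E$ and $0$ elsewhere. As $\tau\hat e\in L$, we have $\tau\hat e=^*\hat e$, that is, $\pi E=^*E$. Thus $\pi\in\Gamma(K)$, and by (B3) there is $\sigma\in\operatorname{Aut}K$ with $\sigma x=\pi x$ for all $x$. For $a\in K$ the $\sigma x$-coordinate of $\widehat{\sigma a}$ is $(\sigma x)(\sigma a)=x(a)$, and by (5) so is that of $\tau\hat a$. Hence $\tau\hat a=\widehat{\sigma a}$ for all $a\in K$. So $K$ is closed under $\tau$, and $\tau|_K=\sigma$. Moreover $\tau$ is determined by $\pi$ through (5), and $\pi$ is the action of $\sigma=\tau|_K$ on $X$. So two automorphisms of $L$ with the same restriction to $K$ are equal.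

**Step 7: extensions exist.** Let $\sigma\in\operatorname{Aut}K$ act on $X$ as $\pi$; by Lemma 3(iii), $\pi\in\Gamma(K)$. Since $S_{\pi x}=S_x$, formula (5), read for $f\in\prod_xS_x$, defines an automorphism $\tau$ of the product. Since $\pi E=^*E$, we have $\tau\hat e=^*\hat e$, so $f=^*\hat e$ if and only if $\tau f=^*\hat e$, and $\tau(L)=L$. By the computation in Step 6, $\tau\hat a=\widehat{\sigma a}$, so $\tau|_L$ extends $\sigma$. This proves (B1).

**The finite case.** We translate (B3) into posets. Let $K$ be finite. For $x\in X$ the set $\{t:x(t)=1\}$ is a proper nonempty prime filter; being finite, it is $\{t:t\ge p\}$ for its meet $p$. Here $p$ is not the least element, and $p\le s\vee t$ implies $p\le s$ or $p\le t$, so $p\in J(K)$. Conversely, if $p\in J(K)$ and $p\le s\vee t$, then $p=(p\wedge s)\vee(p\wedge t)$ by distributivity, so $p\le s$ or $p\le t$; thus $\{t:t\ge p\}$ is a prime filter. So $X$ corresponds to $J(K)$. Under this correspondence $\sigma x$ belongs to $\{t:\sigma^{-1}t\ge p\}=\{t:t\ge\sigma p\}$, i.e. to $\sigma p$. By Birkhoff's theorem, $K$ is isomorphic to the lattice of down-sets of $J(K)$, and restriction gives $\operatorname{Aut}K\cong\operatorname{Aut}J(K)$.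 As $X$ is finite, the condition $\pi E=^*E$ is empty, and $\Gamma(K)=\prod_O\operatorname{Sym}(O)$. So (B3) reads $\operatorname{Aut}J(K)=\prod_O\operatorname{Sym}(O)$. $\square$

**Remark.** For every locally finite distributive $K$ (all intervals finite), the lattice $\{f\in\mathbf 2^X:f=^*\hat e\}$ is a relatively complemented congruence-preserving extension of $K$ to which all automorphisms of $K$ extend. Indeed, put $S_x=\mathbf 2$ for all $x$: Steps 1–4 use only that the $S_x$ are bounded, simple, relatively complemented and have more than one element, and Step 7 uses only $S_{\pi x}=S_x$. So in this class the only obstruction is the combination with "$K$ is closed under all automorphisms of $L$".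

## 10. $\mathbf 3\times\mathbf 3$ is the smallest distributive example

**Corollary 2.** $\mathbf 3\times\mathbf 3$ is, up to isomorphism, the unique distributive lattice of smallest size for which the answer is negative.

**Proof.** Infinite lattices are larger than $\mathbf 3\times\mathbf 3$, so let $K$ be finite and $P=J(K)$. Since $K$ is isomorphic to the lattice of down-sets of $P$, and a down-set is determined by the antichain of its maximal elements, $|K|$ is the number of antichains of $P$ (including the empty one). By Theorem B, the answer is negative for $K$ if and only if $\operatorname{Aut}P\ne\prod_O\operatorname{Sym}(O)$. Assume this.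

**Step 1: a non-uniform pair of orbits.** We look for the reason why some orbit-preserving permutation is not an automorphism. Orbits are antichains: $p<\sigma p$ would give an infinite chain $p<\sigma p<\sigma^2p<\cdots$ in the finite poset $P$. If for all orbits $O\ne O'$ every pair in $O\times O'$ stood in the same relation ($<$, $>$, or incomparable), every orbit-preserving permutation would be an automorphism. So there are orbits $O\ne O'$ that are non-uniform in this sense. If $O=\{p\}$, then $p$ is fixed by $\operatorname{Aut}P$, and transitivity on $O'$ would make the pair uniform; so $|O|\ge2$, and likewise $|O'|\ge2$. Hence $|P|\ge4$.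

**Step 2: the comparabilities between $O$ and $O'$.** We show they all go one way and are evenly distributed. Suppose $p<q$ and $p'>q'$ with $p,p'\in O$ and $q,q'\in O'$. Write $p'=\sigma p$. Then $\sigma q>\sigma p=p'>q'$ with $\sigma q,q'\in O'$, contradicting that $O'$ is an antichain. So, exchanging the names of $O$ and $O'$ if necessary, all comparabilities are of the form $p<q$ with $p\in O$, $q\in O'$. By non-uniformity some pairs are comparable and some are not. By transitivity all $p\in O$ lie below the same number of elements of $O'$; so each $p\in O$ is below some but not all elements of $O'$. In the same way each $q\in O'$ is above some but not all elements of $O$.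

**Step 3: $|P|=4$.** Then $|O|=|O'|=2$, each element of $O$ is below exactly one element of $O'$, and each element of $O'$ is above exactly one element of $O$. So $P=\{a<b\}\sqcup\{c<d\}$ and $K\cong\mathbf 3\times\mathbf 3$, with $9$ elements. This is indeed a case with negative answer, by Corollary 1.

**Step 4: $|P|\ge5$.** We show $|K|\ge10$. If $P$ has a $3$-element antichain, its $8$ subsets and at least $2$ further singletons are antichains, so $|K|\ge10$. Otherwise all antichains of $P$ have at most $2$ elements, so $|O|=|O'|=2$, and as in Step 3 we may write $O=\{a,c\}$, $O'=\{b,d\}$ with $a<b$ and $c<d$ the only comparabilities between them. The pairs $ac,\ bd,\ ad,\ bc$ are incomparable. Counting the empty antichain, at least $5$ singletons and these $4$ pairs gives $|K|\ge1+5+4=10$. $\square$
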